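# Swapping coordinates in $H\times H$: twisted conjugacy that is harder to detect than conjugacy

## 1. The elements $a^2$ and $a^2c$, with and without a swap

Let $H=\langle a,b,c\mid [a,b]=c,\ c\text{ central}\rangle$ be the discrete Heisenberg group, with $[g,h]=ghg^{-1}h^{-1}$ throughout. It is the group of upper unitriangular $3\times3$ integer matrices: $a$, $b$, $c$ have a single $1$ above the diagonal, in position $(1,2)$, $(2,3)$, $(1,3)$. The matrix of $a^\alpha b^\beta c^\gamma$ has entries $\alpha,\beta$ next to the diagonal and $\gamma+\alpha\beta$ in the corner. So every element is uniquely $a^\alpha b^\beta c^\gamma$, and multiplying matrices gives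
$$(a^\alpha b^\beta c^\gamma)(a^{\alpha'}b^{\beta'}c^{\gamma'})=a^{\alpha+\alpha'}b^{\beta+\beta'}c^{\gamma+\gamma'-\beta\alpha'}. \tag{1}$$
Comparing $gh$ with $hg$ and using $gh=[g,h]hg$, we read off
$$[a^\alpha b^\beta c^\gamma,\;a^{\alpha'}b^{\beta'}c^{\gamma'}]=c^{\alpha\beta'-\beta\alpha'}. \tag{2}$$
For $m\ge1$ let $H(m)=\{a^\alpha b^\beta c^\gamma:\ m\mid\alpha,\beta,\gamma\}$. This is the kernel of reduction to the group on $(\mathbb Z/m)^3$ with the law (1), so it is normal of index $m^3$.

**Conjugacy.** Conjugating $a^2$ by $h=a^ib^jc^k$ gives $[h,a^2]a^2=a^2c^{-2j}$. The conjugacy class of $a^2$ is therefore $a^2c^{2\mathbb Z}$, and $a^2c$ is not conjugate to $a^2$. How large must a finite quotient $Q$ of $H$ be to show this? In an abelian quotient $c=[a,b]$ dies and the two elements coincide, so $Q$ is non-abelian. It is also nilpotent. Groups of order $1,2,3,4,5,7$ are abelian, and a nilpotent group of order $6$ is a product of its Sylow subgroups, hence cyclic. So $|Q|\ge8$. The quotient $H/H(2)$, of order $8$, works: $a^2$ becomes trivial and $a^2c$ becomes $c\ne1$.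 The cost is exactly $8=2^3$.

**The same pair with a swap.** Now let $\varphi(h_1,h_2)=(h_2,h_1)$ on $H\times H$, and replace conjugation $x\mapsto zxz^{-1}$ by $x\mapsto zx\varphi(z)^{-1}$. The orbit of $x=(a^2,1)$ consists of all
$$(z_1a^2z_2^{-1},\ z_2z_1^{-1}),\qquad z_1,z_2\in H. \tag{3}$$
The product of the two coordinates is $z_1a^2z_1^{-1}$, a conjugate of $a^2$. So $y=(a^2c,1)$, whose coordinates multiply to $a^2c$, is not in the orbit. We look for a finite quotient that shows it.

* Project to one factor. The first coordinate $z_1a^2z_2^{-1}$ in (3) takes every value in $H$, and so does the second. A quotient that factors through a coordinate projection sees nothing.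
* Use $H/H(2)\times H/H(2)$, of order $64$. If $y$ agreed with an element of (3) there, multiplying the coordinates would give $a^2c\equiv z_1a^2z_1^{-1}$ modulo $H(2)$, that is, $c\in H(2)$, which is false. So $64$ suffices.
* Divide further by the central element $(c,c^{-1})$, which has order $2$ in the previous quotient. The factor $c\cdot c^{-1}$ cancels when coordinates are multiplied, so the argument still works. Now $32=2^5$ suffices.

Is there anything smaller, perhaps of order $8$ as before? We shall see that there is not: $32$ is the exact cost. With a prime $p$ in place of $2$, the costs are $p^3$ and $p^5$, for elements of word length about $p$. The rest of these notes makes this comparison precise.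

## 2. The functions $\operatorname{Conj}_{G,S}$ and $\operatorname{Conj}^{\varphi}_{G,S}$, and a conjecture comparing them

Let $G$ be generated by a finite set $S$, with word length $\|\cdot\|_S$, and let $\varphi\in\operatorname{Aut}(G)$.

**Definition (twisted conjugacy).** We write $x\sim_\varphi y$ if $zx\varphi(z)^{-1}=y$ for some $z\in G$. The class of $x$ is denoted $[x]_\varphi$.

**Definition (separability functions).** For $x\nsim_\varphi y$ let
$$D_G([x]_\varphi,y)=\min\{|Q|:\ \pi:G\to Q\text{ a surjection onto a finite group with }\pi(y)\notin\pi([x]_\varphi)\}.$$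
We say that such a $\pi$ *separates* $y$ from $[x]_\varphi$. For $n\in\mathbb N$ let
$$\operatorname{Conj}^\varphi_{G,S}(n)=\max\{D_G([x]_\varphi,y):\ x\nsim_\varphi y,\ \|x\|_S,\|y\|_S\le n\},$$
where the maximum over the empty set is $0$. Put $\operatorname{Conj}_{G,S}=\operatorname{Conj}^{\mathrm{id}}_{G,S}$.

For $f,g:\mathbb N\to\mathbb N$ we write $f\preceq g$ if there is $C>0$ with $f(n)\le C\,g(Cn)$ for all $n$; we may take $C$ to be an integer. It is known that finitely generated nilpotent groups are twisted conjugacy separable: every pair $x\nsim_\varphi y$ is separated by some finite quotient. So for these groups the functions above are finite.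

If $\pi$ has kernel $K$, then $\pi(y)\in\pi([x]_\varphi)$ means that $y=zx\varphi(z)^{-1}u$ with $z\in G$, $u\in K$. We use this form all the time. The kernel need not be $\varphi$-invariant.

**Example ($\mathbb Z$ and $-1$).** On $\mathbb Z$ with $\varphi(z)=-z$ we have $z+x-\varphi(z)=x+2z$, so the classes are the even and the odd numbers. Every pair $x\nsim_\varphi y$ is separated by $\mathbb Z/2$, and $\operatorname{Conj}^\varphi_{\mathbb Z}(n)=2$ for $n\ge1$ (with $S=\{1\}$). For $\varphi=\mathrm{id}$ the cost of a pair $x\neq y$ is the least integer not dividing $x-y$. Already $-1,1$ cost $3$, so $\operatorname{Conj}_{\mathbb Z}(1)=3$. Here twisting makes separation cheaper.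

**Example (inner automorphisms).** Let $\varphi(z)=gzg^{-1}$. Then $zx\varphi(z)^{-1}=z(xg)z^{-1}g^{-1}$, so $x\sim_\varphi y$ if and only if $xg$ and $yg$ are conjugate, and a quotient separates $y$ from $[x]_\varphi$ if and only if it separates $yg$ from the conjugacy class of $xg$. Hence $\operatorname{Conj}^\varphi(n)\le\operatorname{Conj}(n+\|g\|)\le\operatorname{Conj}((1+\|g\|)n)$ for $n\ge1$, and $\operatorname{Conj}^\varphi(0)=0$. Twisting by an inner automorphism costs nothing up to $\preceq$.

These examples agree with the following conjecture, whose source is Jonas Deré and Mark Pengitore, "Effective Twisted Conjugacy Separability of Nilpotent Groups", arXiv:1705.10212 (2017).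

**Conjecture.** Let $N$ be a finitely generated nilpotent group with finite generating set $S$. For every $\varphi\in\operatorname{Aut}(N)$, $\operatorname{Conj}^\varphi_{N,S}(n)\preceq\operatorname{Conj}_{N,S}(n)$.

The conjecture is **false**, and $H\times H$ with the swap is a counterexample. To state the results, we fix generating sets: $\{a,b\}$ for $H$, and for $G^k$ the set $S_k$ formed by the copies of $S$ in the $k$ factors, so that $\|(x_1,\dots,x_k)\|=\sum_i\|x_i\|_S$. The *shift* of $G^k$ is $\varphi_k(h_1,\dots,h_k)=(h_2,\dots,h_k,h_1)$; thus $\varphi_1=\mathrm{id}$ and $\varphi_2$ is the swap.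

**Theorem A.** For all $k\ge1$:
$$\operatorname{Conj}^{\varphi_k}_{H^k}(n)\le(4n)^{2k+1}\ (n\ge1),\qquad \operatorname{Conj}^{\varphi_k}_{H^k}(n)\ge(n/4)^{2k+1}\ (n\ge8).$$

**Theorem B.** Let $\sigma$ be a permutation of $\{1,\dots,m\}$ whose longest cycle has length $\ell$, and let $\varphi_\sigma(h_1,\dots,h_m)=(h_{\sigma(1)},\dots,h_{\sigma(m)})$ on $N=H^m$. Then $(n/4)^{2\ell+1}\le\operatorname{Conj}^{\varphi_\sigma}_N(n)$ for $n\ge8$ and $\operatorname{Conj}^{\varphi_\sigma}_N(n)\le(4n)^{2m+1}$; more precisely, $\operatorname{Conj}^{\varphi_\sigma}_N(n)\le(4n)^{2\ell+1}$ for $n\ge1$. In particular $\operatorname{Conj}_N(n)\le(4n)^3$. Hence the conjecture fails for every $H^m$ with $m\ge2$ and every $\sigma\ne\mathrm{id}$, even though $\varphi_\sigma$ has finite order, and the gap between exponents is unbounded.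

**Theorem C.** For a finitely generated nilpotent group $G$ the following are equivalent:

1. $G$ is virtually abelian;
2. for all $k\ge1$ and all $\varphi\in\operatorname{Aut}(G^k)$, $\operatorname{Conj}^\varphi_{G^k}\preceq\operatorname{Conj}_{G^k}$.

If $G$ is not virtually abelian, then for every $k$ there is $\kappa>0$ with $\operatorname{Conj}^{\varphi_k}_{G^k}(n)\ge\kappa\,n^{2k+1}$ for large $n$, while $\operatorname{Conj}_{G^k}(n)\preceq n^d$ with $d=d(G)$ independent of $k$. In particular, the conjecture itself holds for every virtually abelian finitely generated nilpotent group.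

We leave out $S$ from the notation because of the following fact.

**Lemma 1.** If $S,S'$ are finite generating sets of $G$ and $\|\cdot\|_S\le C\|\cdot\|_{S'}$, then $\operatorname{Conj}^\varphi_{G,S'}(n)\le\operatorname{Conj}^\varphi_{G,S}(Cn)$. So whether $\operatorname{Conj}^\varphi_G\preceq\operatorname{Conj}_G$ holds does not depend on $S$.

**Proof.** A pair of $S'$-length at most $n$ has $S$-length at most $Cn$, and $D_G$ does not involve lengths. Such a $C$ exists for any two finite generating sets, in both directions. If the relation holds for $S$, then $\operatorname{Conj}^\varphi_{S'}\preceq\operatorname{Conj}^\varphi_S\preceq\operatorname{Conj}_S\preceq\operatorname{Conj}_{S'}$. $\square$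

## 3. Direct products, and multiplying the coordinates

The first lemma says that an automorphism which respects a direct decomposition causes no new cost. In particular, ordinary conjugacy in $G^k$ costs the same as in $G$.

**Lemma 2.** Let $N=N_1\times N_2$, $\varphi=\psi_1\times\psi_2$, $S=S_1\cup S_2$. Then $\operatorname{Conj}^\varphi_{N,S}=\max(\operatorname{Conj}^{\psi_1}_{N_1,S_1},\operatorname{Conj}^{\psi_2}_{N_2,S_2})$. In particular $\operatorname{Conj}_{G^k}=\operatorname{Conj}_G$.

**Proof.** ($\le$) Here $[(x_1,x_2)]_\varphi=[x_1]_{\psi_1}\times[x_2]_{\psi_2}$. If $(x_1,x_2)\nsim_\varphi(y_1,y_2)$, then $x_i\nsim y_i$ for some $i$. Compose a smallest separating quotient of $N_i$ with the projection $N\to N_i$; it separates the given pair. Moreover $\|x_i\|\le\|(x_1,x_2)\|$, and likewise for $y$.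

($\ge$) Let $x\nsim y$ in $N_1$. Then $(x,1)\nsim(y,1)$, with the same lengths. Let $\pi:N\to Q$ separate $(y,1)$ from $[(x,1)]_\varphi$. Since $[x]_{\psi_1}\times\{1\}\subseteq[(x,1)]_\varphi$, the restriction of $\pi$ to $N_1$, mapped onto its image, separates $y$ from $[x]_{\psi_1}$. So $|Q|\ge D_{N_1}([x]_{\psi_1},y)$. The argument for $N_2$ is the same. The last sentence follows by induction on $k$ with $\varphi=\mathrm{id}$. $\square$

The shift does not respect the decomposition. For it, we used the product of the coordinates in Section 1. For $x\in G^k$ put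
$$P(x)=x_1x_2\cdots x_k .$$

**Lemma 3.** For $x,y\in G^k$: $x\sim_{\varphi_k}y$ if and only if $P(x)$ and $P(y)$ are conjugate in $G$.

**Proof.** With indices modulo $k$ we have
$$zx\varphi_k(z)^{-1}=(z_ix_iz_{i+1}^{-1})_{i}. \tag{4}$$
The product of these coordinates telescopes to $z_1P(x)z_1^{-1}$, which gives one direction.

Conversely, let $z_1P(x)z_1^{-1}=P(y)$. We solve (4) coordinate by coordinate: put $z_{i+1}=y_i^{-1}z_ix_i$ for $1\le i<k$. Then $z_ix_iz_{i+1}^{-1}=y_i$ for $i<k$. What remains is the last coordinate. Since $z_k=(y_1\cdots y_{k-1})^{-1}z_1x_1\cdots x_{k-1}$, we get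
$$z_kx_kz_1^{-1}=(y_1\cdots y_{k-1})^{-1}z_1P(x)z_1^{-1}=(y_1\cdots y_{k-1})^{-1}P(y)=y_k.\qquad\square$$

Last, the facts on $H$ that turn conjugacy into arithmetic.

**Lemma 4.** Let $g=a^\alpha b^\beta c^\gamma\in H$ and $d=\gcd(\alpha,\beta)$, with $d=0$ if $\alpha=\beta=0$.

1. The conjugacy class of $g$ is $g\,c^{d\mathbb Z}$.
2. If $\|g\|\le n$, then $|\alpha|+|\beta|\le n$ and $|\gamma|\le n^2$. Also $\|c\|\le4$.
3. If $g$ and $gc^t$ have conjugate images in $H/H(m)$, then $t\in d\mathbb Z+m\mathbb Z$.

**Proof.** (1) By (2), $hgh^{-1}=[h,g]g=g\,c^{\alpha'\beta-\beta'\alpha}$ for $h=a^{\alpha'}b^{\beta'}c^{\gamma'}$, and the exponent runs through $d\mathbb Z$.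

(2) Read a word of length at most $n$ letter by letter. Each letter changes one of $\alpha,\beta$ by $\pm1$. By (1), right multiplication by $a^{\pm1}$ changes $\gamma$ by $\mp\beta$, and right multiplication by $b^{\pm1}$ does not change it. As $|\beta|\le n$ all along, $|\gamma|\le n\cdot n$. Finally $c=aba^{-1}b^{-1}$.

(3) We have $gc^t=hgh^{-1}v$ with $v\in H(m)$, and $hgh^{-1}=gc^{ds}$ for some $s$ by part (1). So $v=c^{t-ds}\in H(m)$, which means $m\mid t-ds$. $\square$

## 4. $P$ is not a homomorphism: what a quotient must remember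

By Lemma 3, twisted conjugacy for the shift on $H^k$ is ordinary conjugacy of $P(x)$ and $P(y)$ in $H$, and $\|P(x)\|\le\|x\|$. This seems to prove the conjecture for $\varphi_k$: take the cheap quotient $H\to Q$ that separates $P(y)$ from the class of $P(x)$, and pull it back along $P$.

The argument stops at one point: for $k\ge2$ the map $P:H^k\to H$ is not a homomorphism. For $k=2$,
$$P\big((1,a)(b,1)\big)=P\big((b,a)\big)=ba,\qquad P\big((1,a)\big)P\big((b,1)\big)=ab=bac .$$
The error is a power of $c$, and powers of $c$ are what we have to detect. After abelianizing $H$ the error disappears, so the pull-back does work for elements that differ in $H^{ab}=\mathbb Z^2$. In the other case we must ask which quotients of $H^k$ still know $P$ modulo $H(m)$. The answer is exact.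

**Lemma 5.** For $m\ge1$ let
$$R_m=\Big\{(a^{\alpha_i}b^{\beta_i}c^{\gamma_i})_i\in H^k:\ m\mid\alpha_i,\ m\mid\beta_i\text{ for all }i,\ m\mid\sum_i\gamma_i\Big\}.$$
Then $R_m$ is a normal subgroup of $H^k$ of index $m^{2k+1}$. For $u\in R_m$ and all $x\in H^k$ we have $P(xu)\equiv P(x)$ modulo $H(m)$. Conversely, an element $u\in H^k$ with $P(xu)\equiv P(x)$ modulo $H(m)$ for all $x\in H^k$ lies in $R_m$.

**Proof.** *Index.* $R_m$ is the product of the normal subgroup $H(m)^k$ and the central subgroup $\{(c^{t_i})_i:\ m\mid\sum t_i\}$: split $u\in R_m$ as $(a^{\alpha_i}b^{\beta_i})_i\,(c^{\gamma_i})_i$; conversely such products lie in $R_m$. So $R_m$ is a normal subgroup. The quotient $R_m/H(m)^k$ consists of the $t\in(\mathbb Z/m)^k$ with $\sum t_i=0$, so it has order $m^{k-1}$. The index of $R_m$ is $m^{3k}/m^{k-1}=m^{2k+1}$.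

*Invariance of $P$.* For $u\in R_m$, each $u_i$ is congruent to $c^{\gamma_i}$ modulo $H(m)$. These elements are central, so $P(xu)\equiv P(x)\,c^{\sum\gamma_i}\equiv P(x)$.

*Converse.* Taking $x=1$ gives $P(u)\equiv1$. Let $x$ have $h$ in position $j$ and $1$ elsewhere, and put $A=u_1\cdots u_{j-1}$. Then $P(xu)=Ah\,u_j\cdots u_k\equiv AhA^{-1}$, because $u_j\cdots u_k\equiv A^{-1}$. So $AhA^{-1}\equiv h$ for all $h$. With $h=b$ and $h=a$, formula (2) shows that $m$ divides both $\alpha_1+\dots+\alpha_{j-1}$ and $\beta_1+\dots+\beta_{j-1}$. This holds for $j=1,\dots,k$, and $P(u)\equiv1$ gives the same for the full sums. Subtracting consecutive sums, $m\mid\alpha_i,\beta_i$ for all $i$. Now $u_i\equiv c^{\gamma_i}$ and $1\equiv P(u)\equiv c^{\sum\gamma_i}$, so $m\mid\sum\gamma_i$. $\square$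

The kernel $R_m$ forgets all the individual central coordinates except their sum, and this is why $m^{2k+1}$ replaces $m^{3k}$. It cannot forget the $2k$ coordinates $\alpha_i,\beta_i$ modulo $m$. The $32$ of Section 1 is $|H^2/R_2|$. The upper bound in Theorem A uses the quotients $H^k/R_m$. The converse part of Lemma 5 is not needed for any theorem; it suggests that the lower bound should be of the same size.

## 5. The upper bound $(4n)^{2k+1}$

Let $n\ge1$, $\|x\|,\|y\|\le n$ and $x\nsim_{\varphi_k}y$ in $H^k$. Put $g=P(x)$ and $g'=P(y)$. By Lemma 3 they are not conjugate in $H$, and $\|g\|,\|g'\|\le n$.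

**Step 1: the pairs that $\mathbb Z^2$ already distinguishes.** Suppose $g,g'$ have different images in $H^{ab}=\mathbb Z^2$. Then one of the two coordinates, a homomorphism $\epsilon:H\to\mathbb Z$, satisfies $0<|\epsilon(g)-\epsilon(g')|\le2n$. The map $\pi:H^k\to\mathbb Z/(2n+1)$, $\pi(h)=\sum_i\epsilon(h_i)$, is a surjective homomorphism with $\pi\circ\varphi_k=\pi$. As the target is abelian, $\pi(zx\varphi_k(z)^{-1})=\pi(x)$, so $\pi([x]_{\varphi_k})=\{\pi(x)\}$. Since $\pi(x)=\epsilon(g)$ and $\pi(y)=\epsilon(g')$ differ modulo $2n+1$, $\pi$ separates. Here $|Q|=2n+1\le3n\le(4n)^{2k+1}$.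

**Step 2: a criterion for $R_m$ to separate the other pairs.** Now let $g=a^\alpha b^\beta c^\gamma$ and $g'=gc^t$, and put $d=\gcd(\alpha,\beta)$. By Lemma 4(1), $t\notin d\mathbb Z$. We claim that
$$H^k/R_m\text{ separates }y\text{ from }[x]_{\varphi_k}\text{ whenever }t\notin d\mathbb Z+m\mathbb Z. \tag{5}$$
Indeed, suppose $y=zx\varphi_k(z)^{-1}u$ with $u\in R_m$. By Lemma 5 and the telescoping in (4), $P(y)\equiv P(zx\varphi_k(z)^{-1})=z_1P(x)z_1^{-1}$ modulo $H(m)$. So $g$ and $gc^t$ have conjugate images in $H/H(m)$, and Lemma 4(3) gives $t\in d\mathbb Z+m\mathbb Z$.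

**Step 3: the choice of $m\le4n$.** If $d\ne0$, take $m=d\le|\alpha|+|\beta|\le n$. Then $d\mathbb Z+m\mathbb Z=d\mathbb Z\not\ni t$.

If $d=0$, then $t\ne0$, and $|t|\le2n^2$ by Lemma 4(2). We need an $m$ that does not divide $t$. Among $2n,2n+1,2n+2$ the middle number is prime to the others, and the outer two have gcd $2$. So their least common multiple is
$$\tfrac12\cdot2n(2n+1)(2n+2)>4n^3>|t| .$$
As $t\ne0$, not all three divide $t$. Take an $m$ among them that does not; then $m\le2n+2\le4n$ and $t\notin m\mathbb Z=d\mathbb Z+m\mathbb Z$.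

In all cases $y$ is separated by a quotient of order at most $(4n)^{2k+1}$. This proves the upper bound in Theorem A. $\square$

## 6. Central elements in the kernel, and the lower bound

We now bound from below the order of *every* quotient that separates one suitable pair. The plan has two parts. First, the twisted class of $x$ contains a large piece $xM$ with $M$ central, and this forces the central part of the kernel into $M$. Second, the kernel is normal, so it contains the commutators of its elements with each $a$ and $b$. These commutators are central, hence lie in $M$, and so they constrain every one of the $2k$ non-central coordinates.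

**Lemma 6.** Let $p$ be a prime, $x=(a^p,1,\dots,1)$ and $y=(a^pc,1,\dots,1)$ in $H^k$. Then $x\nsim_{\varphi_k}y$ and $D_{H^k}([x]_{\varphi_k},y)\ge p^{2k+1}$.

**Proof.** By Lemma 4(1) the class of $a^p$ is $a^pc^{p\mathbb Z}\not\ni a^pc$, so $x\nsim_{\varphi_k}y$ by Lemma 3. Write $a_i,b_i,c_i$ for $a,b,c$ in the $i$-th factor. The center of $H^k$ is $Z=\langle c_1,\dots,c_k\rangle\cong\mathbb Z^k$. Put
$$M=\{c_1^{t_1}\cdots c_k^{t_k}:\ p\mid t_1+\dots+t_k\},\qquad[Z:M]=p .$$

**Step 1: the class of $x$ contains $xM$.** If $s=\prod c_i^{t_i}\in M$, then $P(xs)=a^pc^{\sum t_i}$, which is conjugate to $a^p=P(x)$ because $p\mid\sum t_i$. So $xs\in[x]_{\varphi_k}$ by Lemma 3.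

Now let $\pi:H^k\to Q$ be a finite quotient with $\pi(y)\notin\pi([x]_{\varphi_k})$, and let $K=\ker\pi$.

**Step 2: $K\cap Z\subseteq M$.** This is where separation is used. Suppose $u=\prod c_i^{t_i}\in K$ and $s=\sum t_i$ is prime to $p$. Choose $r$ with $rs\equiv1\pmod p$. Then $c_1u^{-r}$ has exponent sum $1-rs\equiv0$, so $c_1u^{-r}\in M$. As $y=xc_1$ and $u\in K$,
$$\pi(y)=\pi(xc_1)=\pi(x\,c_1u^{-r})\in\pi(xM)\subseteq\pi([x]_{\varphi_k}),$$
a contradiction.

**Step 3: normality constrains all non-central coordinates.** Let $u=(u_i)\in K$ with $u_i=a^{\alpha_i}b^{\beta_i}c^{\gamma_i}$. Since $K$ is normal, $[u,b_i]$ and $[u,a_i]$ lie in $K$. By (2) they are $c_i^{\alpha_i}$ and $c_i^{-\beta_i}$, so they lie in $K\cap Z\subseteq M$. Hence $p\mid\alpha_i$ and $p\mid\beta_i$ for every $i$.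

**Step 4: counting.** By Step 3 the image of $K$ in $H^k/Z\cong\mathbb Z^{2k}$ lies in $p\,\mathbb Z^{2k}$, so $[H^k:KZ]\ge p^{2k}$. By Step 2, $[KZ:K]=[Z:Z\cap K]\ge[Z:M]=p$. Multiplying, $|Q|=[H^k:K]\ge p^{2k+1}$. $\square$

**Remark.** For the pair of Lemma 6 we have $t=1$ and $d=p$, so (5) with $m=p$ gives $D_{H^k}([x]_{\varphi_k},y)=p^{2k+1}$. For $p=2$, $k=2$ this is the value $32$ promised in Section 1. For ordinary conjugacy in $H^k$ the same pair costs at most $p^3$: the kernel $H(p)\times H^{k-1}$ separates it, since $a^p$ becomes trivial in $H/H(p)$ and $a^pc$ becomes the non-trivial central element $c$. This kernel contains $c_2,\dots,c_k$. In the twisted case it may not, because the class of $x$ contains all $xc_i^{-1}c_1$: if $c_i$ were killed, $y=xc_1$ would fall into the image of the class.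

**Lower bound in Theorem A.** We use Bertrand's postulate in this form: for real $T\ge2$ there is a prime $p$ with $T/2<p\le T$. (Apply the usual form to $q=\lfloor T/2\rfloor\ge1$: there is a prime with $q<p\le2q\le T$, and $p\ge q+1>T/2$.) In Lemma 6, $\|x\|\le p$ and $\|y\|\le p+4$. For $n\ge8$ take $T=n-4$. Then $p+4\le n$, and $p>\frac{n-4}2\ge\frac n4$. So $\operatorname{Conj}^{\varphi_k}_{H^k}(n)\ge p^{2k+1}\ge(n/4)^{2k+1}$. Together with Section 5 this proves Theorem A. $\blacksquare$

## 7. Permuting the factors of $H^m$: the conjecture fails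

**Proof of Theorem B.** Decompose $\{1,\dots,m\}$ into $\sigma$-orbits $O$. Then $H^m$ is the direct product of the subgroups $H^O$, and $\varphi_\sigma$ preserves each of them. List an orbit as $i,\sigma(i),\sigma^2(i),\dots$. The coordinate of $\varphi_\sigma(h)$ at an index is the coordinate of $h$ at the next index of the list, so $\varphi_\sigma|_{H^O}$ is the shift $\varphi_{|O|}$ of $H^{|O|}$. By Lemma 2, applied repeatedly,
$$\operatorname{Conj}^{\varphi_\sigma}_{H^m}=\max_O\operatorname{Conj}^{\varphi_{|O|}}_{H^{|O|}} .$$
Theorem A for an orbit of length $\ell$ gives the lower bound $(n/4)^{2\ell+1}$ for $n\ge8$. All orbits have length at most $\ell\le m$, so Theorem A gives the upper bound $(4n)^{2\ell+1}\le(4n)^{2m+1}$ for $n\ge1$. For $\sigma=\mathrm{id}$ we have $\ell=1$, and $\operatorname{Conj}_{H^m}(n)\le(4n)^3$.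

Let $\sigma\ne\mathrm{id}$, so $\ell\ge2$. The relation $\operatorname{Conj}^{\varphi_\sigma}_N\preceq\operatorname{Conj}_N$ would give a constant $C$ with $(n/4)^5\le C(4Cn)^3$ for all $n\ge8$, which is absurd for large $n$. By Lemma 1 the relation fails for every finite generating set. $\blacksquare$

So $N=H\times H$ with the swap disproves the conjecture: $\operatorname{Conj}^\varphi_N(n)$ grows exactly like $n^5$, while $\operatorname{Conj}_N(n)$ grows exactly like $n^3$ (Theorem B with $\ell=2$ and $\ell=1$). As $\sigma$ varies, all orders $n^3,n^5,\dots,n^{2m+1}$ occur on $H^m$.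

## 8. Virtually abelian groups: every automorphism costs $\log n$

We turn to Theorem C. Let $G$ be finitely generated nilpotent. Its torsion elements form a finite subgroup $T$, and $G/T$ is torsion-free; these are textbook facts. We also need the following computation: if $[u,v]$ is central, then
$$[u^i,v^j]=[u,v]^{ij}\qquad(i,j\ge1). \tag{6}$$
Indeed $uvu^{-1}=[u,v]v$, so $u^ivu^{-i}=[u,v]^iv$, and taking $j$-th powers, $u^iv^ju^{-i}=[u,v]^{ij}v^j$.

**Lemma 7.** $G$ is virtually abelian $\iff[G,G]\subseteq T\iff[G:Z(G)]<\infty$.

**Proof.** Let $G$ be virtually abelian, with an abelian normal subgroup of index $m$. It contains all $m$-th powers, so $m$-th powers commute with each other in $G$ and in $\bar G=G/T$. Suppose $\bar G$ is not abelian, of class $r\ge2$. Since $\gamma_r(\bar G)\ne1$, there are $u\in\gamma_{r-1}(\bar G)$ and $v\in\bar G$ with $[u,v]\ne1$. This commutator lies in $\gamma_r(\bar G)$, hence is central, so $1=[u^m,v^m]=[u,v]^{m^2}$ by (6). This contradicts torsion-freeness. So $\bar G$ is abelian, that is, $[G,G]\subseteq T$.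

If $[G,G]\subseteq T$, then the conjugates $gsg^{-1}=[g,s]s$ of a generator $s$ lie in the finite set $Ts$. So the centralizer of each of the finitely many generators has finite index, and $Z(G)$, the intersection of these centralizers, has finite index.

If $[G:Z(G)]<\infty$, then $G$ is virtually abelian, because $Z(G)$ is abelian. $\square$

**Proof of (1)$\Rightarrow$(2) in Theorem C.** Let $G$ be virtually abelian, $N=G^k$ and $\varphi\in\operatorname{Aut}(N)$. Then $N$ is finitely generated, nilpotent and virtually abelian.

**Step 1: the trivial cases.** For $n=0$ there is no pair $x\nsim_\varphi y$, so both functions vanish at $0$. If $N=1$, both are $0$ everywhere. Otherwise the generating set contains some $s\ne1$, and the pair $1,s$ shows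
$$\operatorname{Conj}_N(n)\ge2\qquad(n\ge1). \tag{7}$$
If $N$ is finite, then $\operatorname{Conj}^\varphi_N\le|N|$ and (7) gives $\operatorname{Conj}^\varphi_N\preceq\operatorname{Conj}_N$. From now on $N$ is infinite. We show that for $n\ge1$
$$\operatorname{Conj}^\varphi_N(n)\le C\log(n+2),\qquad\operatorname{Conj}_N(n)\ge c'\log(n+2), \tag{8}$$
with constants $C,c'>0$. Then $\operatorname{Conj}^\varphi_N(n)\le(C/c')\operatorname{Conj}_N(n)$ for $n\ge1$, which proves (2).

**Step 2: twisted classes are finite unions of cosets.** By Lemma 7, $Z(N)$ has finite index, so it is a finitely generated abelian group. Let $e$ be the exponent of its torsion subgroup and $Z_0=\{z^e:z\in Z(N)\}$. This is free abelian, central, characteristic in $N$, and of finite index; call the index $r_0$. As $\varphi(Z_0)=Z_0$ and $Z_0$ is abelian, $z\mapsto z\varphi(z)^{-1}$ is an endomorphism of $Z_0$. Let $B\le Z_0$ be its image. Let $g_1,\dots,g_{r_0}$ represent the cosets of $Z_0$ in $N$. For $z\in Z_0$ both $z$ and $\varphi(z)$ are central, so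
$$(g_jz)\,x\,\varphi(g_jz)^{-1}=z\varphi(z)^{-1}\cdot g_jx\varphi(g_j)^{-1},\qquad\text{hence}\qquad[x]_\varphi=\bigcup_{j=1}^{r_0}B\cdot g_jx\varphi(g_j)^{-1}. \tag{9}$$

**Step 3: what a separating quotient has to do.** Let $n\ge1$, $\|x\|,\|y\|\le n$ and $y\notin[x]_\varphi$. Put $q_j=y\,(g_jx\varphi(g_j)^{-1})^{-1}$. By (9), $q_j\notin B$ for all $j$, and $\|q_j\|\le C_1n$ with $C_1$ independent of $x,y,n$. Let $B\subseteq K\subseteq Z_0$ be a subgroup of finite index. It is central, so normal in $N$, and by (9) $[x]_\varphi K=\bigcup_jK\,g_jx\varphi(g_j)^{-1}$. So $N/K$ separates $y$ from $[x]_\varphi$ provided $q_j\notin K$ for all $j$. This is automatic when $q_j\notin Z_0$.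

Write $Z_0/B\cong\mathbb Z^s\oplus F$ with $F$ finite. For those $j$ with $q_j\in Z_0$ let $(v_j,t_j)$ be the image of $q_j$; it is not $0$.

**Step 4: the entries of $v_j$ are at most $C_2n$.** This is the statement that $Z_0$ is undistorted. For $g\in N$ let $\rho(g)$ be a fixed representative of $Z_0g$, with $\rho(1)=1$. If $q\in Z_0$ is a word $s_1\cdots s_L$ in the generators and their inverses, put $w_i=s_1\cdots s_i$ and $w_0=1$; then
$$q=\prod_{i=1}^L\rho(w_{i-1})\,s_i\,\rho(w_i)^{-1},$$
because the product telescopes and $\rho(q)=1$. Each factor lies in $Z_0$ and in a finite set that depends only on $N$, $S$ and the representatives. So the image of $q$ in $\mathbb Z^s$ is a sum of $L$ vectors from a finite set, and its entries are at most a constant times $L$. Apply this with $L\le C_1n$.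

**Step 5: the choice of $K$.** If $s=0$, take $K=B$. Then no $q_j$ lies in $K$ and $|N/K|=r_0|F|$, a constant.

Let $s\ge1$. We want one linear form that is non-zero on every non-zero $v_j$. For $i\ge1$ let $l_i(v)=\sum_{h=1}^si^{h-1}v_h$. For fixed $v\ne0$ this is a non-zero polynomial in $i$ of degree at most $s-1$, so it vanishes for at most $s-1$ values of $i$. There are at most $r_0$ vectors $v_j$, so among $i=1,\dots,r_0(s-1)+1$ there is one, $l=l_i$, with $l(v_j)\ne0$ whenever $v_j\ne0$. The product $\Pi$ of these numbers $l(v_j)$ is a non-zero integer with $|\Pi|\le\max(1,C_3n)^{r_0}$, so $\log|\Pi|\le C'\log(n+2)$ for some $C'>0$.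

We want a small prime not dividing $\Pi$. Chebyshev's estimate says that $\sum_{q\le T,\,q\text{ prime}}\log q\ge c_0T$ for $T\ge2$, with some $c_0>0$. If all primes $q\le T$ divide $\Pi$, then so does their product, and $c_0T\le\log|\Pi|\le C'\log(n+2)$. This is false for $T=\max(2,\,2C'\log(n+2)/c_0)$. So some prime $p\le C_4\log(n+2)$ does not divide $\Pi$.

Let $K\supseteq B$ be the preimage in $Z_0$ of $\{(v,t)\in\mathbb Z^s\oplus F:\ p\mid l(v),\ t=0\}$. No $q_j$ lies in $K$: if $v_j\ne0$, then $p\nmid l(v_j)$; if $v_j=0$, then $t_j\ne0$. The coefficient of $v_1$ in $l$ is $1$, so $l$ is onto $\mathbb Z$ and $[Z_0:K]=p|F|$. So $|N/K|=r_0|F|p\le C\log(n+2)$, which is the first half of (8).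

**Step 6: the lower bound for ordinary conjugacy.** As $N$ is infinite, $Z(N)$ is an infinite finitely generated abelian group; let $z\in Z(N)$ have infinite order. Put $L_m=\operatorname{lcm}(1,\dots,m)$. By Chebyshev's estimates $L_m\le C_5^m$ for some integer $C_5\ge2$. The conjugacy class of $1$ is $\{1\}$, and $z^{L_m}\ne1$. If $\pi$ is a finite quotient with $\pi(z^{L_m})\ne1$, then the order of $\pi(z)$ does not divide $L_m$, so it exceeds $m$. Hence $\operatorname{Conj}_N(\|z\|C_5^m)\ge m+1$. For $n\ge\|z\|C_5$ let $m\ge1$ be the largest integer with $\|z\|C_5^m\le n$. Then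
$$\operatorname{Conj}_N(n)\ge m+1\ge\frac{\log(n/\|z\|)}{\log C_5},$$
which is at least a positive constant times $\log(n+2)$ for large $n$. For the remaining $n\ge1$ use (7) and decrease the constant. This is the second half of (8). $\square$

With $k=1$ this shows that the conjecture holds for every virtually abelian finitely generated nilpotent group.

## 9. A copy of $H$ in every other nilpotent group

Now let $G$ be finitely generated nilpotent and not virtually abelian. We find a copy of $H$ in $G$ and transport Lemma 6 to $G^k$. Two things have to be checked. First, we need a true copy of $H$ even if $G$ has torsion. Second, the elements $u^p$ and $u^pw$ that play the roles of $a^p$ and $a^pc$ must stay non-conjugate in the larger group $G$. To arrange the second point, we choose $u$ deep in the lower central series.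

**Lemma 8.** There are $u,v\in G$ such that $a\mapsto u$, $b\mapsto v$, $c\mapsto w=[u,v]$ defines an isomorphism $H\to\langle u,v\rangle$, and such that for all but finitely many primes $p$ the elements $u^p$ and $u^pw$ are not conjugate in $G$.

**Proof.** **Step 1: a non-trivial commutator in the last term of the lower central series.** By Lemma 7, $\bar G=G/T$ is not abelian. It is torsion-free nilpotent, of class $r\ge2$. As $\gamma_r(\bar G)\ne1$ is generated by commutators of elements of $\gamma_{r-1}(\bar G)$ with elements of $\bar G$, and $\gamma_{r-1}(G)$ maps onto $\gamma_{r-1}(\bar G)$, there are $u_0\in\gamma_{r-1}(G)$ and $v_0\in G$ with $[\bar u_0,\bar v_0]\ne1$.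

**Step 2: avoiding the torsion.** $G$ is residually finite. For each $1\ne t\in T$ choose a normal subgroup of finite index that does not contain $t$. The intersection of these finitely many subgroups is a normal subgroup $G_0$ of finite index $m$ with $G_0\cap T=1$ (take $G_0=G$ if $T=1$). So $G_0$ embeds in $\bar G$. Put $u=u_0^m$, $v=v_0^m$ and $w=[u,v]$; all three lie in $G_0$. The group $\gamma_r(\bar G)$ is central in $\bar G$, so (6) gives $\bar w=[\bar u_0,\bar v_0]^{m^2}\ne1$. So $\bar w$, and with it $w$, has infinite order. As $\bar w$ is central, $[w,u]$ and $[w,v]$ are elements of $G_0$ that become trivial in $\bar G$; hence they are trivial, and $w$ commutes with $u$ and $v$.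

**Step 3: the subgroup is $H$.** By Step 2 the relations of $H$ hold, so $a\mapsto u$, $b\mapsto v$, $c\mapsto w$ defines a surjection $H\to\langle u,v\rangle$. Let $g\ne1$ be in its kernel. If $g$ is not central, some commutator of $g$ with $a$ or $b$ is a non-trivial power of $c$ by (2), and it is also in the kernel. If $g$ is central, it is itself a non-trivial power of $c$. Either way some $w^j$ with $j\ne0$ is trivial, which contradicts the infinite order of $w$.

**Step 4: non-conjugacy in $G$.** Suppose $gu^pg^{-1}=u^pw$ with $g\in G$. Since $\bar u\in\gamma_{r-1}(\bar G)$, the element $[\bar g,\bar u]\in\gamma_r(\bar G)$ is central, so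
$$\bar u^p\bar w=\bar g\bar u^p\bar g^{-1}=([\bar g,\bar u]\,\bar u)^p=[\bar g,\bar u]^p\,\bar u^p,\qquad\text{and}\qquad\bar w=[\bar g,\bar u]^p .$$
So $\bar w$ is a $p$-th power in $\gamma_r(\bar G)$. This group is finitely generated (as a subgroup of a finitely generated nilpotent group), abelian and torsion-free, so it is free abelian of finite rank. Since $\bar w\ne1$, some coordinate of $\bar w$ is a non-zero integer divisible by $p$. This is possible for only finitely many $p$. $\square$

**Proposition 9.** If $G$ is finitely generated nilpotent and not virtually abelian, then for every $k\ge1$ there is $\kappa>0$ with $\operatorname{Conj}^{\varphi_k}_{G^k}(n)\ge\kappa\,n^{2k+1}$ for large $n$.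

**Proof.** Identify $\langle u,v\rangle$ in Lemma 8 with $H$. Let $p$ be a prime outside the finite exceptional set, and put $x=(u^p,1,\dots,1)$, $y=(u^pw,1,\dots,1)\in H^k\le G^k$. By Lemma 3 in $G^k$, $x\nsim_{\varphi_k}y$ in $G^k$. Let $\pi:G^k\to Q$ separate $y$ from the class of $x$ in $G^k$. The shift of $G^k$ restricts to the shift of $H^k$, so the class of $x$ in $H^k$ is contained in the class of $x$ in $G^k$. Hence $\pi|_{H^k}$, mapped onto its image, separates $y$ from the class of $x$ in $H^k$, and Lemma 6 gives $|Q|\ge p^{2k+1}$.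

Put $C_6=\|u\|+\|w\|$. Then $\|x\|,\|y\|\le p\|u\|+\|w\|\le C_6p$. For large $n$, Bertrand's postulate with $T=n/C_6$ gives a prime $p\in(\frac n{2C_6},\frac n{C_6}]$, and for large $n$ all exceptional primes are at most $\frac n{2C_6}$. So $\operatorname{Conj}^{\varphi_k}_{G^k}(n)\ge(n/2C_6)^{2k+1}$. $\square$

**Proof of (2)$\Rightarrow$(1) in Theorem C, and of its quantitative statement.** Here one published theorem enters. Deré and Pengitore (*Effective twisted conjugacy separability of nilpotent groups*, Math. Z. 292 (2019); for ordinary conjugacy also Pengitore, *Effective separability of finitely generated nilpotent groups*, New York J. Math. 24 (2018)) show that for every finitely generated nilpotent group $G$ there is $d$ with $\operatorname{Conj}_G(n)\preceq n^d$. By Lemma 2, $\operatorname{Conj}_{G^k}=\operatorname{Conj}_G\preceq n^d$ for all $k$, with the same $d$. If $G$ is not virtually abelian, Proposition 9 gives the lower bound $\kappa n^{2k+1}$ for the shift, so the quantitative statement of Theorem C holds. Now choose $k$ with $2k+1>d$. If $\operatorname{Conj}^{\varphi_k}_{G^k}\preceq\operatorname{Conj}_{G^k}$,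 then $\kappa n^{2k+1}\le C''n^d$ for some constant $C''$ and all large $n$, which is absurd. So (2) fails. Together with Section 8 this proves Theorem C. $\blacksquare$
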